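\title{Cograph links do not force large homogeneous sets}

\begin{abstract}
In an $\ell$-uniform hypergraph, the link of $\ell-2$ vertices is a graph. We consider a problem of Gishboliner and Honest: if all these links are cographs, must an $n$-vertex hypergraph contain a clique or an independent set of size $n^{c_\ell}$ for some $c_\ell>0$? The answer is no for every $\ell\ge 3$. A construction on the leaves of a binary tree has cograph links, and its cliques and independent sets have at most $1+(\ell-2)\lceil\log_2 n\rceil$ vertices; for $\ell\ne 4$ a variant gives $(\frac12+o(1))\log_2 n$. For $\ell=3$ we also show that cograph links force a clique or an independent set of size $(1-o(1))\sqrt{\ln n/\ln\ln n}$.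
\end{abstract}

\section{Introduction}\label{sec:intro}

An \emph{$\ell$-graph} $G$ consists of a finite vertex set $V(G)$ and a set $E(G)$ of $\ell$-element subsets of $V(G)$, the edges. A set $S\subseteq V(G)$ is a \emph{clique} if every $\ell$-subset of $S$ is an edge, an \emph{independent set} if no $\ell$-subset of $S$ is an edge, and \emph{homogeneous} if it is one or the other. For $Y\subseteq V(G)$, the induced subhypergraph $G[Y]$ has vertex set $Y$ and the edges of $G$ contained in $Y$.

Without a structural hypothesis, homogeneous sets can be very small. If each $\ell$-set of an $n$-element set is made an edge by a fair coin flip, the expected number of homogeneous sets of size $h$ is at most $2n^h2^{-\binom h\ell}$, which is less than $1$ once $\binom h\ell>h\log_2 n+1$. So for each $\ell\ge2$ some $n$-vertex $\ell$-graph has homogeneous sets of size only $O_\ell\big((\log n)^{1/(\ell-1)}\big)$. It is natural to ask which local conditions raise this to a power of $n$.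

For graphs ($\ell=2$) there is a simple such condition. A \emph{cograph} is a graph with no induced path on four vertices ($P_4$). Every $n$-vertex cograph has a homogeneous set of size at least $\sqrt n$ (Lemma~\ref{lem:cographs}(c) below), and the disjoint union of $k$ cliques of size $k$ shows that this is sharp. To impose the same condition on an $\ell$-graph $G$ with $\ell\ge 3$, fix all but two vertices of an edge. For distinct vertices $v_1,\dots,v_{\ell-2}$, the \emph{link} $L(v_1,\dots,v_{\ell-2})$ is the graph on $V(G)\setminus\{v_1,\dots,v_{\ell-2}\}$ whose edges are the pairs $xy$ with $\{v_1,\dots,v_{\ell-2},x,y\}\in E(G)$. We say that $G$ \emph{has cograph links} if all these graphs are cographs.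

A stronger condition is known to give polynomially large homogeneous sets. An $\ell$-graph is \emph{disperse} if every set of $\ell+1$ vertices induces $0$, $1$, $\ell$ or $\ell+1$ edges; equivalently, no set of $\ell+1$ vertices contains both two edges and two non-edges. It is known that a disperse $\ell$-graph has cograph links, and that every $n$-vertex disperse $\ell$-graph has a homogeneous set of size $n^{\Omega_\ell(1)}$. The first fact is short. Suppose that $abcd$ is an induced path in the link of an $(\ell-2)$-set $V$, fix $v\in V$ and put $V'=V\setminus\{v\}$. The set $V\cup\{a,b,c\}$ contains the two edges $V\cup\{a,b\}$, $V\cup\{b,c\}$ and the non-edge $V\cup\{a,c\}$, so it contains no second non-edge and $V'\cup\{a,b,c\}$ is an edge; the same argument on the path $bcd$ shows that $V'\cup\{b,c,d\}$ is an edge. Each of the triples $abd$ and $acd$ spans two non-edges and one edge of the link, so, exchanging the roles of edges and non-edges, $V'\cup\{a,b,d\}$ and $V'\cup\{a,c,d\}$ are non-edges. Now $V'\cup\{a,b,c,d\}$ has $\ell+1$ vertices, two edges and two non-edges.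

The following problem, from the paper of Gishboliner and Honest~\cite{GH}, asks whether the weaker condition suffices.

\medskip
\noindent\textbf{Problem.} \emph{Let $\ell\ge3$. Is there $c_\ell>0$ such that every $n$-vertex $\ell$-graph with cograph links has a homogeneous set of size at least $n^{c_\ell}$?}
\medskip

One may well guess yes. The statement holds for $\ell=2$, where the link of the empty set is the graph itself; it holds for disperse $\ell$-graphs; and the random $\ell$-graph is no counterexample, since its links are random graphs and contain induced paths. The weak point of the guess is that a homogeneous set in a link controls only the $\ell$-sets that contain $v_1,\dots,v_{\ell-2}$. The answer is no. Let $h_\ell(n)$ be the largest $h$ such that every $n$-vertex $\ell$-graph with cograph links has a homogeneous set of size at least $h$.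

\begin{theorem}\label{thm:main}
For all $\ell\ge3$ and $n\ge\ell$,
\[
h_\ell(n)\le 1+(\ell-2)\lceil\log_2 n\rceil .
\]
Hence there is no $c_\ell>0$ with $h_\ell(n)\ge n^{c_\ell}$ for all $n$.
\end{theorem}

A refinement of the construction removes the factor $\ell-2$ and gains a further factor $\frac12$. Throughout, $o(1)$ refers to $n\to\infty$ with $\ell$ fixed.

\begin{theorem}\label{thm:half}
Let $\ell\ge3$, $\ell\ne4$, and let $s,n$ be positive integers. If $n\le\binom{2s}{s}$, then $h_\ell(n)\le s+2\ell-5$. In particular $h_\ell(n)\le(\frac12+o(1))\log_2n$, and for $\ell=3$ there are $3$-graphs with cograph links on $\binom{2s}{s}$ vertices with no homogeneous set of size $s+2$.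
\end{theorem}

In the other direction we have the following bound for $3$-graphs.

\begin{theorem}\label{thm:lower}
$h_3(n)\ge(1-o(1))\sqrt{\ln n/\ln\ln n}$.
\end{theorem}

Thus $h_3(n)$ lies between $(\log n)^{1/2-o(1)}$ and $O(\log n)$. We do not determine the exponent, and we give no lower bound for $\ell\ge4$.

\section{Cographs}\label{sec:cographs}

The \emph{disjoint union} of two graphs on disjoint vertex sets has no edges between them; their \emph{join} has all edges between them. We write $\alpha(F)$ and $\omega(F)$ for the largest sizes of an independent set and of a clique in a graph $F$, and $\overline F$ for its complement. Complete and edgeless graphs are cographs. The following standard facts say that cographs are exactly the graphs built from single vertices by disjoint unions and joins; part (b) is found in \cite{Seinsche,CLB}, and we include a proof for completeness.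

\begin{lemma}\label{lem:cographs}
\begin{itemize}
\item[(a)] Induced subgraphs, complements, disjoint unions and joins of cographs are cographs.
\item[(b)] If $F$ is a cograph with at least two vertices, then $F$ or $\overline F$ is disconnected. So $F$ is the disjoint union or the join of two nonempty cographs.
\item[(c)] Every cograph $F$ satisfies $\alpha(F)\,\omega(F)\ge|V(F)|$. So $F$ has a homogeneous set of size at least $\sqrt{|V(F)|}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) An induced $P_4$ in an induced subgraph is an induced $P_4$ in the graph. The complement of the path $abcd$ is the path $bdac$, so complements of cographs are cographs. Since $P_4$ is connected, an induced $P_4$ in a disjoint union lies in one of the two parts. The complement of a join is the disjoint union of the complements.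

(b) Use induction on $|V(F)|$; two vertices are immediate. Let $|V(F)|\ge3$, suppose that $F$ and $\overline F$ are both connected, and take a vertex $v$. By induction, after replacing $F$ by $\overline F$ if necessary, $F-v$ is disconnected. Since $F$ is connected, $v$ has a neighbor in every component of $F-v$. Since $\overline F$ is connected, $v$ has a non-neighbor, in a component $K$ say. On a path in $K$ from a non-neighbor to a neighbor of $v$ there are adjacent vertices $a,b$ with $av\notin E(F)$ and $bv\in E(F)$. If $c$ is a neighbor of $v$ in another component, then $abvc$ is an induced $P_4$, a contradiction.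

(c) Use induction on $|V(F)|$; one vertex is immediate. Complementation exchanges $\alpha$ and $\omega$, so by (b) we may assume that $F$ is the disjoint union of nonempty cographs $F_1,F_2$. Then $\alpha(F)=\alpha(F_1)+\alpha(F_2)$ and $\omega(F)=\max(\omega(F_1),\omega(F_2))$, so $\alpha(F)\omega(F)\ge\alpha(F_1)\omega(F_1)+\alpha(F_2)\omega(F_2)\ge|V(F_1)|+|V(F_2)|$.
\end{proof}

\section{Hypergraphs on the leaves of a binary tree}\label{sec:construction}

By Lemma~\ref{lem:cographs}(b), a cograph is obtained by splitting its vertex set in two, again and again, along a binary tree. A hypergraph with cograph links needs such a tree for every link. The economical way to supply them all is to fix one tree whose leaves are the vertices, and to decide whether an $\ell$-set is an edge from the way in which the tree first cuts it.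

Take the complete binary tree of depth $m\ge1$, whose leaves are the strings in $\{0,1\}^m$ and whose nodes are their prefixes. For $T\subseteq\{0,1\}^m$ with $|T|\ge2$, let $p(T)$ be the longest common prefix of the strings in $T$; it has length $|p(T)|<m$ and is the node at which $T$ first branches. For $b\in\{0,1\}$ let $T_b$ be the set of strings in $T$ that begin with $p(T)b$. Then $T=T_0\sqcup T_1$, and both parts are nonempty by the maximality of $p(T)$. We call $(T_0,T_1)$ the \emph{first split} of $T$. For a function $f:\{1,\dots,\ell-1\}\to\{0,1\}$, let $G_f$ be the $\ell$-graph on $\{0,1\}^m$ in which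
\[
e\in E(G_f)\iff f(|e_0|)=1 .
\]
For $\ell=2$ every first split has $|e_0|=1$ and $G_f$ is complete or edgeless. For $\ell\ge3$ the splits $1+(\ell-1)$ and $(\ell-1)+1$ are different and can be treated differently. This is the freedom that graphs lack.

\begin{example}\label{ex:three}
Let $\ell=3$, $m=3$, $f(1)=0$ and $f(2)=1$: a triple is an edge when its first split puts two strings on the $0$-side. Consider the link of $v=010$, and sort the other strings by the depth at which they leave the path from the root to $v$ (Figure~\ref{fig:tree}):
\[
A_0=\{100,101,110,111\},\qquad A_1=\{000,001\},\qquad A_2=\{011\}.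
\]
If $x,y\in A_0$, the triple $\{v,x,y\}$ splits at the root with only $v$ on the $0$-side, so $xy$ is not an edge of the link. If $x\in A_0$ and $y\in A_1\cup A_2$, the triple splits at the root with $v,y$ on the $0$-side, so $xy$ is an edge. The triple $\{v,000,001\}$ splits at the node $0$ with $000,001$ on the $0$-side, so $A_1$ is a clique of the link. For $x\in A_1$ the triple $\{v,x,011\}$ splits at the same node with only $x$ on the $0$-side, so there are no edges between $A_1$ and $A_2$. The link is the join of four isolated vertices with the disjoint union of an edge and a vertex, which is a cograph.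

The link has a homogeneous set $A_0$ that contains half of all the strings, but $A_0$ is not homogeneous in $G_f$: the triple $\{100,101,110\}$ is an edge and $\{100,110,111\}$ is not. In fact a clique $S$ of $G_f$ has at most one string on the $1$-side of its first split, since two such strings and one string of $S_0$ form a non-edge. The same holds for $S_0$, for $(S_0)_0$, and so on. Each split occurs at a deeper node than the previous one and discards one string, so $|S|\le 1+3$; the clique $\{000,001,010,100\}$ attains this. Exchanging $0$ and $1$ gives the same bound for independent sets. For general $m$ the count gives $m+1$ on $2^m$ vertices.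
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw (3.5,2.4)--(5.5,1.6) (1.5,1.6)--(0.5,0.8) (2.5,0.8)--(3,0);
\draw (0,0)--(0.5,0.8)--(1,0) (4.5,0.8)--(5.5,1.6)--(6.5,0.8);
\draw (4,0)--(4.5,0.8)--(5,0) (6,0)--(6.5,0.8)--(7,0);
\draw[ultra thick] (3.5,2.4)--(1.5,1.6)--(2.5,0.8)--(2,0);
\foreach \x/\y in {0/000,1/001,2/010,3/011,4/100,5/101,6/110,7/111}
  {\fill (\x,0) circle (1.5pt); \node[below] at (\x,0) {\small $\y$};}
\draw (-0.3,-0.55)--(1.3,-0.55) (2.7,-0.55)--(3.3,-0.55) (3.7,-0.55)--(7.3,-0.55);
\node[below] at (0.5,-0.55) {$A_1$};
\node[below] at (2,-0.55) {$v$};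
\node[below] at (3,-0.55) {$A_2$};
\node[below] at (5.5,-0.55) {$A_0$};
\end{tikzpicture}
\caption{The strings of length $3$ as leaves of a binary tree, with $0$ to the left. The thick path leads to $v=010$, and $A_i$ is the set of strings that leave this path at depth $i$. For $x\in A_i$ and $y\in A_j$ with $i\le j$, the triple $\{v,x,y\}$ first branches at the node of depth $i$ on the thick path.}
\label{fig:tree}
\end{figure}

The description of the link in the example needs no assumption on $f$. For $\ell\ge4$ there is one new feature: the fixed vertices $v_1,\dots,v_{\ell-2}$ themselves branch at some node $\pi$, so the path is followed only down to $\pi$, and the strings below $\pi$ form one more class.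

\begin{lemma}\label{lem:links}
For every $\ell\ge3$, $m\ge1$, $f:\{1,\dots,\ell-1\}\to\{0,1\}$ and $Y\subseteq\{0,1\}^m$, the $\ell$-graph $G_f[Y]$ has cograph links.
\end{lemma}

\begin{proof}
A link in $G_f[Y]$ is an induced subgraph of the link of the same vertices in $G_f$, so by Lemma~\ref{lem:cographs}(a) it suffices to treat $G_f$. Let $V$ be a set of $\ell-2$ strings and let $L$ be its link. Put $\pi=p(V)$ if $\ell\ge4$, and let $\pi$ be the only element of $V$ if $\ell=3$. Let $d=|\pi|$ and let $\pi_i$ be the $i$th bit of $\pi$. Every string of $V$ begins with $\pi$. For $0\le i<d$ let $A_i$ be the set of strings whose longest common prefix with $\pi$ has length exactly $i$, and let $B$ be the set of strings outside $V$ that begin with $\pi$; for $\ell=3$ we have $B=\emptyset$. Put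
\[
U_i=A_i\sqcup A_{i+1}\sqcup\dots\sqcup A_{d-1}\sqcup B\qquad(0\le i\le d),
\]
so that $U_d=B$ and $U_0=V(L)$. We show by downward induction on $i$ that $L[U_i]$ is a cograph. For distinct $x,y\in V(L)$ write $e=V\cup\{x,y\}$.

\emph{The set $B$.} Let $\ell\ge4$ and $x,y\in B$. All strings of $e$ begin with $\pi$, and $V\subseteq e$ already branches at $\pi$, so $p(e)=\pi$. Let $B^0$ and $B^1$ be the sets of strings in $B$ that begin with $\pi0$ and $\pi1$. Then $|e_0|$ equals $|V_0|+2$ if $x,y\in B^0$, equals $|V_0|+1$ if one of $x,y$ lies in each set, and equals $|V_0|$ if $x,y\in B^1$. So each of $B^0,B^1$ is homogeneous in $L$, and between them $L$ has all edges or none. By Lemma~\ref{lem:cographs}(a), $L[B]$ is a cograph.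

\emph{From $U_{i+1}$ to $U_i$.} Let $0\le i<d$, $x\in A_i$ and $y\in U_i$. All strings of $e$ agree with $\pi$ in the first $i$ positions. In position $i+1$ the strings of $V\cup U_{i+1}$ have the bit $\pi_{i+1}$, and the strings of $A_i$ have the other bit; this is where the alphabet must be binary. So $e$ first branches at depth $i$, and $|e_0|$ is given by the following table.
\[
\begin{array}{l|c|c|c}
 & \text{parts of the first split} & \pi_{i+1}=0 & \pi_{i+1}=1\\ \hline
y\in U_{i+1} & V\cup\{y\}\ \text{and}\ \{x\} & \ell-1 & 1\\
y\in A_i & V\ \text{and}\ \{x,y\} & \ell-2 & 2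
\end{array}
\]
In each row $|e_0|$ does not depend on the choice of $x$ and $y$. By the second row $A_i$ is homogeneous in $L$, and by the first row $L$ has all edges or none between $A_i$ and $U_{i+1}$. So $L[U_i]$ is the join or the disjoint union of a complete or edgeless graph with the cograph $L[U_{i+1}]$, and Lemma~\ref{lem:cographs}(a) applies.
\end{proof}

\section{Homogeneous sets and the proof of Theorem~\ref{thm:main}}\label{sec:main}

We isolate the three steps used for cliques in Example~\ref{ex:three}. The first says that a split of a large set contains $\ell$-sets with every split that fits inside it.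

\begin{lemma}\label{lem:sample}
Let $T$ be a clique of $G_f$ with $|T|\ge2$, and let $1\le a\le\ell-1$ satisfy $f(a)=0$. Then $|T_0|<a$ or $|T_1|<\ell-a$.
\end{lemma}

\begin{proof}
Otherwise let $e$ consist of $a$ strings of $T_0$ and $\ell-a$ strings of $T_1$. All strings of $e$ begin with $p(T)$, and both bits occur in the next position because $a\ge 1$ and $\ell-a\ge1$. So $p(e)=p(T)$ and $|e_0|=a$, and $e\subseteq T$ is a non-edge.
\end{proof}

The second step bounds the number of splits. For a nonempty set $S\subseteq\{0,1\}^m$ put $S^0=S$, and $S^{j+1}=(S^j)_0$ as long as $|S^j|\ge2$. The sets $S^j$ are nonempty and strictly decreasing, so this \emph{descent} ends with a set $S^r$ of size $1$, and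
\begin{equation}\label{eq:count}
|S|=|S^k|+\sum_{j<k}|(S^j)_1|\qquad(0\le k\le r).
\end{equation}

\begin{lemma}\label{lem:descent}
If every string in $S$ has at most $q$ zeros, then $r\le q$. In particular $r\le m$.
\end{lemma}

\begin{proof}
For $j<r$ all strings of $S^{j+1}$ begin with $p(S^j)0$. Hence $|p(S^0)|<|p(S^1)|<\dots<|p(S^{r-1})|$, and the string in $S^r$, which lies in every $S^{j+1}$, has a zero in each of the $r$ distinct positions $|p(S^j)|+1$, $0\le j<r$.
\end{proof}

The third step reduces independent sets to cliques. Let $\bar x$ be the string obtained from $x$ by flipping all bits, let $\bar S=\{\bar x:x\in S\}$, and define $f^*(a)=1-f(\ell-a)$.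

\begin{lemma}\label{lem:flip}
A set $S$ is independent in $G_f$ if and only if $\bar S$ is a clique in $G_{f^*}$.
\end{lemma}

\begin{proof}
Flipping all bits exchanges the two sides of the first split of an $\ell$-set $e$, so $|(\bar e)_0|=|e_1|=\ell-|e_0|$ and $f^*(|(\bar e)_0|)=1-f(|e_0|)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $m=\lceil\log_2n\rceil$ and let $f$ be any function with
\begin{equation}\label{eq:f1}
f(1)=0,\qquad f(\ell-1)=1;
\end{equation}
these requirements are compatible because $\ell-1\neq1$. Let $S$ be a nonempty clique of $G_f$. For $j<r$ the set $S^j$ is a clique with at least two elements and $|(S^j)_0|\ge1$, so Lemma~\ref{lem:sample} with $a=1$ gives $|(S^j)_1|\le\ell-2$. By \eqref{eq:count} with $k=r$ and Lemma~\ref{lem:descent},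
\[
|S|\le 1+(\ell-2)r\le1+(\ell-2)m .
\]
The function $f^*$ satisfies \eqref{eq:f1} as well, since $f^*(1)=1-f(\ell-1)=0$ and $f^*(\ell-1)=1-f(1)=1$. So cliques of $G_{f^*}$ obey the same bound, and by Lemma~\ref{lem:flip} so do independent sets of $G_f$.

Let $Y$ be any set of $n\le 2^m$ strings. Then $G_f[Y]$ has cograph links by Lemma~\ref{lem:links}, and its homogeneous sets are homogeneous in $G_f$. This proves the bound on $h_\ell(n)$. For every $c>0$ we have $1+(\ell-2)\lceil\log_2n\rceil<n^c$ for large $n$, so no $c_\ell$ exists.
\end{proof}

\begin{remark}
One can see directly where $G_f$ fails to be disperse. By \eqref{eq:f1} there is $a$ with $1\le a\le\ell-2$, $f(a)=0$ and $f(a+1)=1$. If $2^{m-1}\ge\ell-1$, take $a+1$ strings that begin with $0$ and $\ell-a$ strings that begin with $1$. Deleting one of the former leaves a non-edge and deleting one of the latter leaves an edge, so these $\ell+1$ vertices contain $a+1\ge2$ non-edges and $\ell-a\ge2$ edges. For $\ell=3$ and $m=2$ this is the whole vertex set $\{00,01,10,11\}$.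
\end{remark}

\section{Balanced strings and the proof of Theorem~\ref{thm:half}}\label{sec:half}

The bound $1+(\ell-2)m$ is a number of steps times a loss per step, and both factors can be reduced.

The loss per step is reduced by prescribing two more values of $f$. Under \eqref{eq:f1} the $1$-side of a clique has at most $\ell-2$ strings, so in a large clique the $0$-side has at least $\ell-2$ strings. Setting $f(\ell-2)=0$ then forbids two strings on the $1$-side. The mirror requirement for independent sets is $f(2)=1$.

The number of steps is reduced by deleting vertices. By Lemma~\ref{lem:descent} a long descent in a clique needs a string with many zeros, and by Lemma~\ref{lem:flip} a long descent for an independent set needs a string with many ones. The strings of length $2s$ with exactly $s$ ones allow only $s$ steps of either kind, and they make up at least a fraction $1/(2s+1)$ of $\{0,1\}^{2s}$, because $\binom{2s}{s}$ is the largest of $2s+1$ binomial coefficients with sum $4^s$.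

\begin{proof}[Proof of Theorem~\ref{thm:half}]
Let $f$ satisfy
\begin{equation}\label{eq:f2}
f(1)=f(\ell-2)=0,\qquad f(2)=f(\ell-1)=1 .
\end{equation}
Such an $f$ exists exactly when $\{1,\ell-2\}\cap\{2,\ell-1\}=\emptyset$, which for $\ell\ge3$ fails only if $\ell-2=2$. This is the only use of $\ell\ne4$. Let $m=2s$ and let $X\subseteq\{0,1\}^{2s}$ be the set of strings with exactly $s$ ones, so $|X|=\binom{2s}{s}$.

Let $T$ be a clique of $G_f$ with $|T|\ge2\ell-4$; note that $2\ell-4\ge2$. Lemma~\ref{lem:sample} with $a=1$ gives $|T_1|\le\ell-2$, hence $|T_0|\ge\ell-2$. Lemma~\ref{lem:sample} with $a=\ell-2$ then gives $|T_1|<2$. So $|T_1|=1$.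

Let $S\subseteq X$ be a nonempty clique with descent $S^0,\dots,S^r$. Let $k$ be the least index with $|S^k|\le2\ell-5$; it exists and $k\le r$, because $|S^r|=1\le2\ell-5$. For $j<k$ we have $|S^j|\ge2\ell-4$, so $|(S^j)_1|=1$. Every string in $X$ has $s$ zeros, so $r\le s$ by Lemma~\ref{lem:descent}, and \eqref{eq:count} gives
\[
|S|=|S^k|+k\le 2\ell-5+s .
\]
The function $f^*$ satisfies \eqref{eq:f2}, since $a\mapsto\ell-a$ exchanges $\{1,\ell-2\}$ and $\{\ell-1,2\}$, and $\bar X=X$. By Lemma~\ref{lem:flip}, independent sets $S\subseteq X$ of $G_f$ obey the same bound. For any $Y\subseteq X$ with $|Y|=n$, the $\ell$-graph $G_f[Y]$ has cograph links by Lemma~\ref{lem:links}, so $h_\ell(n)\le s+2\ell-5$. For $\ell=3$ and $Y=X$ the bound is $s+1$.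

For the asymptotic statement let $n\ge2$ and let $s\ge1$ be minimal with $\binom{2s}{s}\ge n$, so that $\binom{2s-2}{s-1}<n$. From $\binom{2s-2}{s-1}=\prod_{i=1}^{s-1}\frac{s-1+i}{i}\ge2^{s-1}$ we get $s-1<\log_2n$. From $\binom{2s-2}{s-1}\ge4^{s-1}/(2s-1)$ we then get
\[
2(s-1)<\log_2n+\log_2(2s-1)\le\log_2n+\log_2(2\log_2n+1),
\]
so $s+2\ell-5\le(\frac12+o(1))\log_2n$.
\end{proof}

\begin{remark}
For $\ell=3$ the bound $s+1$ is attained in $G_f[X]$. Among the strings $x_j=0^j\,1\,0^{s-j}\,1^{s-1}$, $0\le j\le s$, a triple with least index $j$ branches at $0^j$ with two strings on the $0$-side, so it is an edge.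

For $\ell=4$ and $f$ as in \eqref{eq:f1}, the bound $s+3$ is false in $G_f[X]$ when $s\ge3$. Suppose that $f(2)=1$, and add to $x_0,\dots,x_s$ the strings $y_j=0^j1^s0^{s-j}$, $0\le j<s$. A $4$-set with least index $j$ branches at $0^j$ and has one or two strings on the $1$-side, so $|e_0|\in\{2,3\}$, and these $2s+1$ strings form a clique. If $f(2)=0$, then $f^*(2)=1$, and Lemma~\ref{lem:flip} gives an independent set of size $2s+1$.
\end{remark}

\section{A lower bound for $3$-graphs}\label{sec:lower}

Let $G$ be a $3$-graph with cograph links. To use Lemma~\ref{lem:cographs}(c) we must turn a homogeneous set of a link into a homogeneous set of $G$, and Example~\ref{ex:three} shows that this cannot be done for an arbitrary set. It can be done on a sequence $v_1,\dots,v_{t+1}$ in which the status of a triple $\{v_i,v_j,v_k\}$, $i<j<k$, depends only on $i$ and $j$: the third vertex may then be replaced by $v_{t+1}$, and $G$ is read off from the link of $v_{t+1}$. We build such a sequence greedily, keeping a reservoir of candidates. When $v_{i+1}$ is chosen, the remaining candidates must all have the same neighbors among $v_1,\dots,v_i$ in $L(v_{i+1})$.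 The cost of the step is the number of different neighborhoods that occur.

For a graph $F$, a set $A\subseteq V(F)$ and a vertex $w\notin A$, the \emph{trace} of $w$ on $A$ is the set of neighbors of $w$ in $A$. In a general graph all $2^{|A|}$ traces may occur. To see what a cograph forbids, let $A=\{a,b,c\}$ be independent, and let $w,w'$ have traces $\{a,b\}$ and $\{b,c\}$. If $ww'$ is an edge then $aww'c$ is an induced $P_4$, and otherwise $awbw'$ is one. So at most one of the three traces of size $2$ occurs, and there are at most $6$ traces rather than $8$. In general the number is linear.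

\begin{lemma}\label{lem:traces}
Let $F$ be a cograph and $A\subseteq V(F)$ with $|A|=k\ge1$. Then the vertices of $V(F)\setminus A$ have at most $2k$ distinct traces on $A$.
\end{lemma}

\begin{proof}
To treat unions and joins alike we count a quantity that is invariant under complementation. Let $\tau(F,A)$ be the number of distinct traces other than $\emptyset$ and $A$. Passing to $\overline F$ replaces each trace $T$ by $A\setminus T$, so $\tau(\overline F,A)=\tau(F,A)$. We prove $\tau(F,A)\le2k-2$ by induction on $|V(F)|$. If $|V(F)|=1$ there are no traces and $k=1$. Otherwise, by Lemma~\ref{lem:cographs}(a),(b) we may assume that $F$ is the disjoint union of nonempty cographs $F_1,F_2$. Let $A_i=A\cap V(F_i)$ and $k_i=|A_i|$.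

If one of $A_1,A_2$ is empty, name the parts so that $A_2=\emptyset$. The vertices of $F_2$ have trace $\emptyset$, and the vertices of $F_1$ have the same trace in $F$ as in $F_1$. So $\tau(F,A)=\tau(F_1,A)\le2k-2$.

If $k_1,k_2\ge1$, the trace on $A$ of a vertex of $F_i$ is its trace on $A_i$ in $F_i$. A nonempty such trace is either $A_i$ or is counted by $\tau(F_i,A_i)$. So $\tau(F,A)\le(2k_1-1)+(2k_2-1)=2k-2$.
\end{proof}

\begin{proposition}\label{prop:lower}
If $t\ge1$ and $n\ge4^t\,t!$, then $h_3(n)\ge1+\sqrt t$.
\end{proposition}

\begin{proof}
Let $G$ be an $n$-vertex $3$-graph with cograph links. We construct distinct vertices $v_1,\dots,v_{t+1}$ and sets $W_1\supseteq\dots\supseteq W_t$ such that, for $1\le i\le t$,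
\begin{itemize}
\item[(i)] $v_1,\dots,v_i\notin W_i$ and $v_{i+1}\in W_i$;
\item[(ii)] for each $j<i$, either all or none of the triples $\{v_j,v_i,x\}$ with $x\in W_i$ are edges of $G$;
\item[(iii)] $|W_i|\ge \dfrac{n}{2\cdot4^{i-1}(i-1)!}$.
\end{itemize}
Since $n\ge4^t\,t!\ge4\cdot4^{i-1}(i-1)!$ for $i\le t$, property (iii) implies $|W_i|\ge2$.

Take any vertex $v_1$ and put $W_1=V(G)\setminus\{v_1\}$; then (ii) is vacuous and $|W_1|=n-1\ge n/2$. Given $v_1,\dots,v_i$ and $W_i$, let $v_{i+1}$ be any vertex of $W_i$. If $i=t$, stop. If $i<t$, apply Lemma~\ref{lem:traces} to the cograph induced by $L(v_{i+1})$ on $A\cup(W_i\setminus\{v_{i+1}\})$, where $A=\{v_1,\dots,v_i\}$. The vertices of $W_i\setminus\{v_{i+1}\}$ have at most $2i$ traces on $A$. Let $W_{i+1}$ be a largest subset of $W_i\setminus\{v_{i+1}\}$ whose vertices have a common trace $T$. Then $v_1,\dots,v_{i+1}\notin W_{i+1}$. For $j\le i$ and $x\in W_{i+1}$, the triple $\{v_j,v_{i+1},x\}$ is an edge if and only if $v_j\in T$, which gives (ii) for $i+1$. Finally, $|W_i|\ge2$ gives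
\[
|W_{i+1}|\ge\frac{|W_i|-1}{2i}\ge\frac{|W_i|}{4i},
\]
which gives (iii) for $i+1$.

Let $C$ be the graph induced by $L(v_{t+1})$ on $\{v_1,\dots,v_t\}$; it is a cograph. For $i<j<k\le t+1$ we have $v_k\in W_{k-1}\subseteq W_j$ and $v_{t+1}\in W_t\subseteq W_j$, so (ii) at step $j$ gives
\[
\{v_i,v_j,v_k\}\in E(G)\iff\{v_i,v_j,v_{t+1}\}\in E(G)\iff v_iv_j\in E(C).
\]
By Lemma~\ref{lem:cographs}(c), $C$ has a homogeneous set $Q$ with $|Q|\ge\sqrt t$. In every triple from $Q\cup\{v_{t+1}\}$ the two vertices of smallest index lie in $Q$. So $Q\cup\{v_{t+1}\}$ is a clique of $G$ if $Q$ is a clique of $C$, and an independent set of $G$ if $Q$ is independent in $C$.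
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Fix $\varepsilon\in(0,1)$ and let $t=\lfloor(1-\varepsilon)\ln n/\ln\ln n\rfloor$. For large $n$ we have $1\le t\le\ln n$, so $t\ln t\le t\ln\ln n\le(1-\varepsilon)\ln n$, and $t\ln4\le\varepsilon\ln n$ because $t=o(\ln n)$. Therefore $\ln(4^t\,t!)\le t\ln4+t\ln t\le\ln n$, and Proposition~\ref{prop:lower} gives
\[
h_3(n)\ge1+\sqrt t\ge\sqrt{t+1}\ge\sqrt{1-\varepsilon}\,\sqrt{\ln n/\ln\ln n}
\]
for large $n$. Since $\varepsilon$ is arbitrary, the theorem follows.
\end{proof}

\begin{remark}
The hypothesis on links enters Proposition~\ref{prop:lower} twice. Without Lemma~\ref{lem:traces} the reservoir could shrink by a factor $2^i$ at step $i$; the product of these factors is $2^{\binom t2}$, so the argument would guarantee only $t$ of order $\sqrt{\log n}$. Without Lemma~\ref{lem:cographs}(c) the graph $C$ would be arbitrary, and by the count in Section~\ref{sec:intro} with $\ell=2$ its homogeneous sets could have size $O(\log t)$.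
\end{remark}

\begin{thebibliography}{9}

\bibitem{CLB} Corneil, Lerchs and Burlingham, 1981.

\bibitem{GH} Lior Gishboliner and Ethan Honest, \emph{Disperse Hypergraphs}, arXiv:2503.21052 (2025).

\bibitem{Seinsche} Seinsche, 1974.

\end{thebibliography}
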